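# Adding $\mathrm{LLPO}$ to $\mathrm{NON}$ below Ramsey's theorem for pairs

## Three theorems about $\mathrm{NON}\times F\le_{\mathrm W}\mathrm{RT}^2_2$

**Theorem 1.** $\mathrm{NON}\times\mathrm{LLPO}\le_{\mathrm W}\mathrm{RT}^2_2$. Moreover $\mathrm{aRT}\times\mathrm{LLPO}\le_{\mathrm W}\mathrm{RT}^2_2$, where $\mathrm{aRT}$ is the following problem: given a colouring $c:[\mathbb N]^2\to\{0,1\}$, find an infinite $H\subseteq\mathbb N$ such that $H\setminus D$ is $c$-homogeneous for some finite $D$.

In plain words: you hand me two bit sequences $p$ and $q$, where $q$ contains at most one $1$. I must build, by one algorithm, a single colouring $c$ of the pairs of natural numbers with two colours. An adversary then picks any infinite homogeneous set $H$ for $c$. From $p,q,H$ I must compute two things at once: a sequence that is not computable from $p$, and a parity class $i\in\{0,1\}$ such that $q$ has no $1$ on positions of parity $i$. Theorem 1 says that this can be done. The question whether it can is asked in Arno Pauly, "An update on Weihrauch complexity, and some open questions", arXiv:2008.11168 (2020). The corresponding statement with $\mathrm{LPO}$ in place of $\mathrm{LLPO}$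 (decide whether $q$ contains a $1$) is false: Dzhafarov, Goh, Hirschfeldt, Patey and Pauly showed $\mathrm{NON}\times\mathrm{LPO}\nleq_{\mathrm W}\mathrm{RT}^2_2$.

So where is the boundary? Two further theorems answer this in part.

**Theorem 2.** Let $F:\subseteq X\rightrightarrows\{0,1\}$ be any problem and let $\mathrm{NON}\le_{\mathrm W}P\le_{\mathrm W}\mathrm{aRT}$ (for example $P=\mathrm{NON}$). Then $P\times F\le_{\mathrm W}\mathrm{RT}^2_2$ if and only if $F\le_{\mathrm W}\mathrm{LLPO}$.

**Theorem 3.** Let $F:\subseteq X\rightrightarrows\mathbb N$. Suppose there are a name $q$ of an instance of $F$, a finite set $T$, sets $S_t\subseteq\mathbb N$ ($t\in T$), and names $q^s_t$ ($t\in T$, $s\in\mathbb N$) of instances of $F$ such that $q^s_t{\restriction}s=q{\restriction}s$ and $F(q^s_t)\subseteq S_t$. If there are no (possibly equal) $a_0,a_1\in F(q)$ such that each $S_t$ contains $a_0$ or $a_1$, then $\mathrm{NON}\times F\nleq_{\mathrm W}\mathrm{RT}^2_2$.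

Theorem 2 says that among two-valued problems, exactly those reducible to $\mathrm{LLPO}$ can be added to $\mathrm{NON}$; we shall also get the negative result for $\mathrm{LPO}$ from it. Theorem 3 will show that closed choice on three points, and two copies of $\mathrm{LLPO}$, cannot be added. For codomains with more than two elements, Theorem 3 is only a criterion; it is not a full classification.

## Problems, realizers, and reductions read pointwise

A *problem* is a partial multivalued function $f:\subseteq X\rightrightarrows Y$ between represented spaces: points of $X$ and $Y$ have *names* in $\mathbb N^{\mathbb N}$, and each instance $x\in\operatorname{dom}f$ has a nonempty set $f(x)$ of solutions. A *realizer* of $f$ is a partial function on $\mathbb N^{\mathbb N}$ that sends each name of each $x\in\operatorname{dom} f$ to a name of some element of $f(x)$. Bit sequences, colourings and subsets of $\mathbb N$ are named by (coded) characteristic functions. A number is named by any sequence whose first entry is that number, and pairs are named by interleaving.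

**Definition.** $f\le_{\mathrm W}g$ iff there are computable partial functions $K$ (forward) and $H$ (backward) on $\mathbb N^{\mathbb N}$ such that for every realizer $G$ of $g$ the map $p\mapsto H\langle p,GK(p)\rangle$ is a realizer of $f$.

A realizer of $g$ can be given any correct value at one prescribed name, and it can be left undefined off the names of instances. So the definition says the following, which is how we shall use it: *for every name $p$ of an instance $x$ of $f$, $K(p)$ names an instance of $g$, and for every name $r$ of a solution of that instance, $H\langle p,r\rangle$ names a solution of $x$.* The adversary chooses $r$; we choose $K$ and $H$.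

The product $f\times g$ takes $(x,y)$ with $x\in\operatorname{dom}f$, $y\in\operatorname{dom}g$ and outputs $(a,b)$ with $a\in f(x)$, $b\in g(y)$. From the pointwise form, $\times$ is monotone: if $f\le_{\mathrm W}f'$ and $g\le_{\mathrm W}g'$, run the two forward maps on the two components and the two backward maps on the two components. Also $\le_{\mathrm W}$ is transitive.

**Definition.** The problems of Theorem 1 are these.

* $\mathrm{NON}:\{0,1\}^{\mathbb N}\rightrightarrows\{0,1\}^{\mathbb N}$, with $b\in\mathrm{NON}(p)$ iff $b$ is not computable relative to $p$. For instance, $\mathrm{NON}(0^\omega)$ is the set of all noncomputable sequences.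
* $\mathrm{LPO}:\{0,1\}^{\mathbb N}\to\{0,1\}$, with $\mathrm{LPO}(p)=1$ if $p$ contains a $1$, and $\mathrm{LPO}(p)=0$ if $p=0^\omega$.
* $\mathrm{LLPO}:\subseteq\{0,1\}^{\mathbb N}\rightrightarrows\{0,1\}$, defined on the $p$ with at most one $1$, with $i\in\mathrm{LLPO}(p)$ iff $p(2n+i)=0$ for all $n$. For instance, $\mathrm{LLPO}(0^\omega)=\{0,1\}$; and since position $3$ is odd, $\mathrm{LLPO}(0^310^\omega)=\{0\}$. In general, if $q(s)=1$ then $\mathrm{LLPO}(q)=\{1-(s\bmod 2)\}$.
* $\mathrm{RT}^2_2$: given $c:[\mathbb N]^2\to\{0,1\}$, output an infinite $H\subseteq\mathbb N$ that is homogeneous for $c$, that is, all pairs from $H$ have the same colour.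

We write $c(x,z)$ with $x<z$ for the colour of $\{x,z\}$. A set is *$v$-homogeneous* if all its pairs have colour $v$; sets with at most one element are $v$-homogeneous for both $v$. We write $[0,n)=\{0,\dots,n-1\}$ and $(s,\infty)=\{x\in\mathbb N:x>s\}$. An example for $\mathrm{aRT}$: if $c(0,z)=z\bmod 2$ and all other pairs have colour $0$, then $\mathbb N$ is not homogeneous, but $\mathbb N\in\mathrm{aRT}(c)$ with $D=\{0\}$.

## Each factor alone

**$\mathrm{LLPO}$ alone.** Given $q$, let $c(x,z)=1-(s\bmod 2)$ if $q(s)=1$ for some $s<z$, and $c(x,z)=0$ otherwise. Take the two least elements $x<y$ of a homogeneous $H$. If a $1$ of $q$ occurs at some $s<y$, we see it and output $1-(s\bmod2)$. If not, output $c(x,y)$. This is right: if $q(s)=1$ with $s\ge y$, then some $z\in H$ exceeds $s$, and homogeneity gives $c(x,y)=c(x,z)=1-(s\bmod2)$; if $q=0^\omega$, everything is right. The colour of $H$ is thus a prediction of what happens to $q$ after the moment at which we have to answer.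

**$\mathrm{NON}$ alone.** Here one needs a colouring with no $p$-computable infinite homogeneous set, uniformly in $p$. Fix an enumeration of the $p$-c.e. sets $W^p_0,W^p_1,\dots$, each listed with at most one new element per step.

**Lemma 1** (Specker, Jockusch). There is a computable map $p\mapsto c_p$ from $\{0,1\}^{\mathbb N}$ to colourings of $[\mathbb N]^2$ such that $c_p$ has no infinite $p$-computable homogeneous set.

*Proof.* Every infinite $p$-computable set is some $W^p_e$, so we make each infinite $W_e^p$ inhomogeneous. At stage $z$ we define $c_p(x,z)$ for all $x<z$ simultaneously. Go through $e=0,1,\dots,z-1$. If at least $2e+2$ elements below $z$ have been enumerated into $W^p_e$ within $z$ steps, look at the first $2e+2$ of them in order of enumeration. Each smaller index has used at most two numbers at this stage, so at most $2e$ numbers are used; hence at least two of our $2e+2$ numbers are unused. Let $x\neq y$ be the first two unused ones, set $c_p(x,z)=0$ and $c_p(y,z)=1$, and declare $x,y$ used at this stage. All remaining values $c_p(x,z)$ are $0$. No value is set twice, since each number is used by at most one index per stage, and stage $z$ is a finite computation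 with oracle $p$.

Suppose $W^p_e$ is infinite. Let its first $2e+2$ enumerated elements appear within $t$ steps, and let $z\in W^p_e$ be larger than $e$, $t$ and all of these elements. Then $e$ acts at stage $z$ with some $x\neq y$ in $W^p_e$, both below $z$, and $c_p(x,z)\ne c_p(y,z)$. As $x,y,z\in W^p_e$, this set is not homogeneous. $\square$

For example, if $W^p_0$ lists $0,2,4,\dots$ one per step, then from stage $3$ on, $c_p(0,z)=0$ and $c_p(2,z)=1$; the pairs $\{0,4\}$ and $\{2,4\}$ already destroy the set of even numbers.

## A correct prediction that destroys noncomputability

The sensible first attempt is to superimpose the two colourings: use $c_p$ as long as $q$ shows no $1$, and afterwards use the $\mathrm{LLPO}$ colour,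
$$c'(x,z)=\begin{cases}1-(s\bmod 2)&\text{if } q(s)=1 \text{ for some } s<z,\\ c_p(x,z)&\text{otherwise.}\end{cases}\tag{1}$$
The $\mathrm{LLPO}$ answer comes out right, by the argument just given for $\mathrm{LLPO}$ alone: that argument only used that $c'(x,z)=1-(s\bmod2)$ for $z>s$.

The $\mathrm{NON}$ answer is lost. If $q(s)=1$, then every pair $x<z$ with $x>s$ has $z>s$, so $(s,\infty)$ is $c'$-homogeneous. Take $p=0^\omega$ and $q=0^s10^\omega$, and let the adversary answer $H=(s,\infty)$. Then $p,q,H$ are all computable, and no backward map whatsoever can produce a noncomputable sequence from them. So (1) cannot be repaired by a better backward map: the colouring itself is at fault.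

Look at what the $\mathrm{LLPO}$ argument used. We had $x<y\le s<z$, and we needed the value $c(x,z)$. It concerns a pair with one end at or before $s$ and one end after $s$. Pairs with both ends after $s$ were recoloured in (1) for no reason, and those are the pairs that carry the noncomputability.

## Overruling only the pairs that straddle the $1$

*Proof of Theorem 1.* **Step 1: the forward map.** We build the colouring, recolouring as little as possible. Let $(p,q)$ be an instance of $\mathrm{NON}\times\mathrm{LLPO}$. For $x<z$ put
$$c(x,z)=\begin{cases}1-(s\bmod2)&\text{if there is } s \text{ with } q(s)=1\text{ and }x\le s<z,\\ c_p(x,z)&\text{otherwise.}\end{cases}\tag{2}$$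
As $q$ contains at most one $1$, the number $s$ is unique. Which case holds is decided by $q(0),\dots,q(z-1)$, so $c$ is computable from $(p,q)$, uniformly.

**Step 2: the backward map.** We say how to read off both answers. Given $p,q$ and an infinite $c$-homogeneous $H$ with two least elements $x<y$, output $H$ as the answer for $\mathrm{NON}$. For $\mathrm{LLPO}$:

* if some $s<y$ has $q(s)=1$, output $1-(s\bmod2)$;
* otherwise output $c(x,y)$.

This is clearly computable.

**Step 3: the $\mathrm{LLPO}$ answer is correct.** If $q=0^\omega$, both answers are correct. Otherwise let $q(s)=1$ and $i=s\bmod 2$; the only correct answer is $1-i$. If $s<y$, the output is $1-i$. If $s\ge y$, choose $z\in H$ with $z>s$, which exists as $H$ is infinite. Then $x<y\le s<z$, so $c(x,z)=1-i$ by (2). By homogeneity $c(x,y)=c(x,z)=1-i$, and this is the output.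

**Step 4: the $\mathrm{NON}$ answer is correct.** We show that $H$ is not $p$-computable. If $q=0^\omega$ then $c=c_p$, and Lemma 1 applies to $H$. If $q(s)=1$, then a pair $x<z$ of numbers greater than $s$ falls under the second case of (2), so $c$ and $c_p$ agree on such pairs. Hence $H\cap(s,\infty)$ is an infinite $c_p$-homogeneous set, so it is not $p$-computable by Lemma 1. It differs from $H$ by a finite set, so $H$ is not $p$-computable.

**Step 5: the version with $\mathrm{aRT}$.** Now the first component is an arbitrary colouring $c_0$, and we use (2) with $c_0$ in place of $c_p$. Step 3 did not use any property of $c_p$, so the $\mathrm{LLPO}$ answer is correct. As in Step 4, either $H$ itself is $c_0$-homogeneous or $H\cap(s,\infty)$ is; in the second case take $D=H\cap[0,s+1)$. So $H\in\mathrm{aRT}(c_0)$. $\blacksquare$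

Moreover $\mathrm{NON}\le_{\mathrm W}\mathrm{aRT}$: send $p$ to $c_p$ and return the given $H$ unchanged. If $H\setminus D$ is $c_p$-homogeneous with $D$ finite, then it is infinite, hence not $p$-computable, and neither is $H$.

**Example.** Let $q(4)=1$, so that the correct answer is $1$. Formula (2) gives colour $1$ to all pairs $x\le 4<z$ and leaves $c_p$ on pairs inside $\{0,\dots,4\}$ and on pairs inside $\{5,6,\dots\}$. If $H$ has at most one element $\le4$, its second element $y$ exceeds $4$ and we see the $1$ before answering. If $H$ has two elements $x<y\le4$, we answer before seeing the $1$, but $H$ has been forced to have colour $1$. An $H$ of colour $0$ must have no element $\le 4$: it is still available to the adversary, but with it we see the $1$ in time.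

## Colourings without computable homogeneous sets

We turn to the optimality results. The first thing to understand is how much freedom the adversary has when $c$ has no homogeneous set computable in some oracle $r$.

**Lemma 2.** Let $c$ be an $r$-computable colouring and $X$ an infinite $r$-computable set containing no infinite $v$-homogeneous set. Then $X$ contains an infinite $r$-computable $(1-v)$-homogeneous set.

*Proof.* Put $X_0=X$. As long as some $x\in X_m$ has $\{y\in X_m:y>x,\ c(x,y)=v\}$ infinite, let $x_{m+1}$ be such an $x$ and let $X_{m+1}$ be this set. Suppose this never stopped. For $i<j$ we have $x_j\in X_{j-1}\subseteq X_i$, so $x_i<x_j$ and $c(x_i,x_j)=v$. Then $\{x_1,x_2,\dots\}$ would be an infinite $v$-homogeneous subset of $X$, against the assumption.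

So at some $m$ the process stops: each $x\in X_m$ satisfies $c(x,y)=1-v$ for almost all $y\in X_m$. The set $X_m$ is infinite, and it is $r$-computable because it is cut out of $X$ by finitely many $r$-decidable conditions. Now search greedily: start with $y_0=\min X_m$, and given $y_0<\dots<y_k$, let $y_{k+1}$ be the least $y\in X_m$ with $y>y_k$ and $c(y_j,y)=1-v$ for all $j\le k$. It exists, since almost all $y\in X_m$ qualify. The sequence is increasing and $r$-computable, so its range is an infinite $r$-computable $(1-v)$-homogeneous set. $\square$

**Remark.** With $X=\mathbb N$, Lemma 2 shows that $c_p$ has infinite homogeneous sets of *both* colours. This explains why the scheme of (2) cannot serve $\mathrm{LPO}$ as it stands. Suppose we overrule straddling pairs $x\le s<z$ (with $s$ the position of the first $1$ of $q$) by colour $1$, and answer with the colour $c(x,y)$ when no $1$ is visible below $y$. For $q=0^\omega$ the adversary may choose a $1$-homogeneous set of $c_p$, and our answer is $1$, while $\mathrm{LPO}(0^\omega)=0$. With $\mathrm{LLPO}$ this does no harm, as both answers are correct for $0^\omega$.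

Next: which finite sets $E$ are initial parts of infinite homogeneous sets? A finite homogeneous set need not be one. If $c(0,1)=1$ and $c(0,z)=0$ for $z>1$, then $\{0,1\}$ is homogeneous with colour $1$, but lies in no infinite homogeneous set. What matters is the colour that each $x$ has with the far-away numbers, and this can be recorded by a bit string $d$. For $d$ of length $n$ we write $d^{-1}(v)=\{x<n:d(x)=v\}$.

**Lemma 3.** Let $c$ be an $r$-computable colouring with no infinite $r$-computable homogeneous set. For each $n$ there is $d\in\{0,1\}^n$ such that for each $v$ and each $v$-homogeneous $E\subseteq d^{-1}(v)$ there is an infinite $v$-homogeneous $H$ with $H\cap[0,n)=E$.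

*Proof.* For $d\in\{0,1\}^n$ let $X_d=\{y\ge n:c(x,y)=d(x)\text{ for all }x<n\}$. These finitely many $r$-computable sets partition $\{y:y\ge n\}$, so we may fix $d$ with $X_d$ infinite. For each $v$, the set $X_d$ contains an infinite $v$-homogeneous set $H'$, since otherwise Lemma 2 would give an infinite $r$-computable $(1-v)$-homogeneous set. Put $H=E\cup H'$. A pair inside $E$ or inside $H'$ has colour $v$; a pair with $x\in E$, $y\in H'$ has $c(x,y)=d(x)=v$. And $H\cap[0,n)=E$ since $H'\subseteq X_d$ lies above. $\square$

## A $\Pi^0_1$ class that no homogeneous set can follow

Lemma 3 tells us that *some* $d$ works, but we cannot compute which one. We shall therefore work with all $d$ simultaneously, in a compact space. For a finite set $L$, a *$\Pi^0_1(r)$ class* $U\subseteq L^{\mathbb N}$ is the set of infinite paths through an $r$-computable tree of finite strings over $L$. Example: if $W$ is an $r$-c.e. set, then $\{\lambda\in\{0,1\}^{\mathbb N}:\lambda(x)=0\text{ for all }x\in W\}$ is one; the tree consists of the strings $\sigma$ with $\sigma(x)=0$ for all $x<|\sigma|$ enumerated into $W$ within $|\sigma|$ steps. By König's lemma, $U=\emptyset$ iff some level of the tree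 is empty, and the intersection of a decreasing sequence of nonempty closed subsets of $L^{\mathbb N}$ is nonempty. Both uses are called "compactness" below.

In the lemma, think of $\lambda(x)\in L$ as a label on $x$, and of $v(l)$ as a colour assigned to the label $l$.

**Lemma 4.** Let $c$ be an $r$-computable colouring, $L$ a finite set, $v:L\to\{0,1\}$, and $U\subseteq L^{\mathbb N}$ a nonempty $\Pi^0_1(r)$ class. Suppose:

(∗) there are no $\lambda\in U$, $l\in L$ and infinite $v(l)$-homogeneous $H$ with $\lambda(x)=l$ for all $x\in H$.

Then $c$ has an infinite $r$-computable homogeneous set.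

*Proof.* The plan is to try to build what (∗) forbids, by finite steps. The construction must get stuck, and the stuck position is computationally informative.

**Step 1: the finite approximations.** We fix which finite sequences may occur in the construction. Call $(x_1,l_1),\dots,(x_m,l_m)$ with $x_1<\dots<x_m$ and $l_i\in L$ *good* if

* $c(x_i,x_j)=v(l_i)$ for $i<j$;
* some $\lambda\in U$ has $\lambda(x_i)=l_i$ for all $i$;
* the set $R=\{y>x_m:c(x_i,y)=v(l_i)\text{ for all }i\}$ is infinite.

The empty sequence is good, with $R=\mathbb N$, because $U\ne\emptyset$.

**Step 2: the construction gets stuck.** We show that some good sequence has no good extension by one term. Otherwise there is an infinite sequence $(x_1,l_1),(x_2,l_2),\dots$ all of whose initial segments are good. The sets $\{\lambda\in U:\lambda(x_i)=l_i\text{ for all }i\le m\}$ are closed, nonempty and decreasing in $m$, so by compactness one $\lambda\in U$ has $\lambda(x_i)=l_i$ for all $i$. As $L$ is finite, some $l$ equals $l_i$ for infinitely many $i$. Then $H=\{x_i:l_i=l\}$ is infinite, its pairs have colour $c(x_i,x_j)=v(l_i)=v(l)$, and $\lambda=l$ on $H$. This contradicts (∗).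

**Step 3: what a stuck position tells us.** We extract a function $w$ that governs the limit colours on $R$. Fix a good sequence with no one-term good extension, its set $R$ (infinite and $r$-computable), and
$$U'=\{\lambda\in U:\lambda(x_i)=l_i\text{ for all }i\},$$
a nonempty $\Pi^0_1(r)$ class. Let $x\in R$ and $\lambda\in U'$, and append $(x,\lambda(x))$ to the sequence. We have $x>x_m$ and $c(x_i,x)=v(l_i)$ because $x\in R$, and $\lambda$ itself witnesses the second requirement. So the third must fail: $\{y\in R:y>x,\ c(x,y)=v(\lambda(x))\}$ is finite. Hence
$$c(x,y)=1-v(\lambda(x))\quad\text{for almost all }y\in R.\tag{3}$$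
The left side of (3) does not mention $\lambda$, and $R$ is infinite. So $v(\lambda(x))$ is the same for all $\lambda\in U'$; call it $w(x)$.

**Step 4: $w:R\to\{0,1\}$ is $r$-computable.** This is where the $\Pi^0_1$ form of $U$ is used. Let $\mathcal T$ be an $r$-computable tree with $[\mathcal T]=U'$ as its set of paths. Given $x\in R$, search for a level $n>x$ such that all strings $\sigma\in\mathcal T$ of length $n$ have the same value $v(\sigma(x))$. Such an $n$ exists: otherwise at each level $n>x$ there is a string $\sigma\in\mathcal T$ with $v(\sigma(x))\ne w(x)$; these strings, with their prefixes, form an infinite subtree, and a path $\lambda$ through it lies in $U'$ and has $v(\lambda(x))\neq w(x)$, a contradiction. The common value found is $w(x)$, because $U'\ne\emptyset$ and any $\lambda\in U'$ contributes its prefix of length $n$ to the level.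

**Step 5: a computable homogeneous set.** Finally we use $w$ to search. Choose $u$ with $R_u=\{x\in R:w(x)=u\}$ infinite. This set is $r$-computable, and by (3) each $x\in R_u$ has $c(x,y)=1-u$ for almost all $y\in R_u$. The greedy search from the end of the proof of Lemma 2 yields an infinite $r$-computable $(1-u)$-homogeneous set. $\square$

## Commitments of a hypothetical reduction

Now fix $F:\subseteq X\rightrightarrows Y$ with $Y=\mathbb N$ or $Y=\{0,1\}$, and suppose $\mathrm{NON}\times F\le_{\mathrm W}\mathrm{RT}^2_2$. For a name $q\in\mathbb N^{\mathbb N}$ of an instance of $F$ write $F(q)$ for the set of solutions. Let $c_{p,q}$ be the colouring computed from $(p,q)$ by the forward map. By the pointwise form of reducibility, for *every* infinite $c_{p,q}$-homogeneous $H$ the backward machine on $(p,q,H)$ produces some $b\in\mathrm{NON}(p)$ and some $a\in F(q)$. The value $a$ is determined after finitely many steps.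

**Definition.** For finite $E\subseteq[0,m)$, call $(E,m,a)$ a *commitment* with respect to $(p,q)$ if the backward machine, given the prefixes $p{\restriction}m$, $q{\restriction}m$ and $\chi_E{\restriction}m$, outputs the $F$-answer $a$ within $m$ steps, using only these prefixes.

Whether $(E,m,a)$ is a commitment is decidable in $p\oplus q$, and it depends only on $p{\restriction}m$ and $q{\restriction}m$. If $H$ is infinite and $c_{p,q}$-homogeneous, then:

* if $H\cap[0,m)=E$ and $(E,m,a)$ is a commitment, then $a\in F(q)$, since the machine on $(p,q,H)$ runs in the same way and outputs $a$;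
* for some $m$ and $a$, $(H\cap[0,m),m,a)$ is a commitment: take $m$ larger than the number of steps and all positions read before $a$ is output.

**Example.** For the reduction of Theorem 1 with $q=0^\omega$, let $x<y$ be the least elements of $E$. Then for all large enough $m$, $(E,m,c_p(x,y))$ is a commitment: the machine answers with the colour of the first pair. If $E$ is $v$-homogeneous, it commits to $v$.

**Lemma 5.** Assume $q\le_{\mathrm T}p$. (i) $c_{p,q}$ has no infinite $p$-computable homogeneous set. (ii) For each $n$ there is $d\in\{0,1\}^n$ such that for all $v$ and all commitments $(E,m,a)$ with respect to $(p,q)$ with $m\le n$: if $E$ is $v$-homogeneous for $c_{p,q}$ and $E\subseteq d^{-1}(v)$, then $a\in F(q)$.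

*Proof.* (i) From a $p$-computable infinite homogeneous $H$, the backward functional would compute some $b\in\mathrm{NON}(p)$ from $p$, $q$, $H$, all of which are computable in $p$. Then $b\le_{\mathrm T}p$, a contradiction.

(ii) The colouring $c_{p,q}$ is $p$-computable, so by (i) we may apply Lemma 3 with $r=p$; let $d$ be as given there. If $E$ is as in the statement, it extends to an infinite $v$-homogeneous $H$ with $H\cap[0,n)=E$. As $E\subseteq[0,m)$ and $m\le n$, also $H\cap[0,m)=E$. So $a\in F(q)$. $\square$

## Two-valued factors: beating every $d$

*Proof of Theorem 2, from right to left.* If $F\le_{\mathrm W}\mathrm{LLPO}$, then $P\times F\le_{\mathrm W}\mathrm{aRT}\times\mathrm{LLPO}\le_{\mathrm W}\mathrm{RT}^2_2$, by monotonicity of $\times$ and Theorem 1.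

*From left to right.* If $P\times F\le_{\mathrm W}\mathrm{RT}^2_2$ then $\mathrm{NON}\times F\le_{\mathrm W}\mathrm{RT}^2_2$, again by monotonicity, and the notions of the previous section are available. We have to solve $F$ with one use of $\mathrm{LLPO}$. For this it suffices to have, for each $i\in\{0,1\}$, an event that can be recognized from $q$, that certifies $i\in F(q)$ when it occurs, and that does occur whenever $i$ is the only solution. A first idea for the event is: "some finite homogeneous $E$ commits to $i$". It is recognizable, but it certifies nothing: as we saw before Lemma 3, $E$ may fail to extend to an infinite homogeneous set, and then the machine's answer on it is unconstrained. By Lemma 5(ii) such an $E$ can be trusted if it fits a suitable $d$. We do not know $d$, so we wait until *every* $d$ has been fitted.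

**Step 1: the event.** We define it and check that it is recognizable. Let $q$ be a name of an instance of $F$, and let $p\in\{0,1\}^{\mathbb N}$ be the characteristic function of the graph of $q$; it is uniformly Turing equivalent to $q$. For $i\in\{0,1\}$ let $U_i(q)$ be the set of those $d\in\{0,1\}^{\mathbb N}$ for which there are **no** $v\in\{0,1\}$ and commitment $(E,m,i)$ with respect to $(p,q)$ such that $E$ is $v$-homogeneous for $c_{p,q}$ and $E\subseteq d^{-1}(v)$. Put $\sigma\in\{0,1\}^n$ into a tree iff there are no such $v$ and $(E,m,i)$ with $m\le n$ and $E\subseteq\sigma^{-1}(v)$. This is closed under prefixes, computable from $q$, and its set of paths is $U_i(q)$. So $U_i(q)$ is a $\Pi^0_1(q)$ class, uniformly in $q$. The event is $U_i(q)=\emptyset$; it is semidecidable in $q$, since it occurs iff some level of the tree is empty.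

**Step 2 (Fact 1): if $U_i(q)=\emptyset$ then $i\in F(q)$.** This is soundness. Some level $n$ of the tree is empty: every $d\in\{0,1\}^n$ admits a commitment $(E,m,i)$ with $m\le n$ and some $v$ such that $E\subseteq d^{-1}(v)$ is $v$-homogeneous. Apply this to the particular $d$ of Lemma 5(ii), which is available as $q\le_{\mathrm T}p$. We get $i\in F(q)$.

**Step 3 (Fact 2): if $1-i\notin F(q)$ then $U_i(q)=\emptyset$.** This is completeness. Since $F(q)$ is nonempty, $F(q)=\{i\}$. Suppose $U_i(q)\ne\emptyset$. We apply Lemma 4 with $r=p$, $c=c_{p,q}$, $L=\{0,1\}$, $v(l)=l$ and $U=U_i(q)$. To check (∗), let $d\in U_i(q)$ and suppose that $H\subseteq d^{-1}(l)$ is infinite and $l$-homogeneous. Some $(H\cap[0,m),m,a)$ is a commitment with $a\in F(q)=\{i\}$, so $a=i$. But $E=H\cap[0,m)$ is $l$-homogeneous and $E\subseteq d^{-1}(l)$, which contradicts $d\in U_i(q)$. So (∗) holds, and Lemma 4 gives an infinite $p$-computable $c_{p,q}$-homogeneous set, contrary to Lemma 5(i).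

**Step 4: the reduction $F\le_{\mathrm W}\mathrm{LLPO}$.** We turn the two events into an $\mathrm{LLPO}$ instance. From $q$, search in parallel for verifications of $U_0(q)=\emptyset$ and of $U_1(q)=\emptyset$, writing $0$s meanwhile. If the first verification found is $U_i(q)=\emptyset$ (ties broken in favour of $i=0$), write a single $1$ at a position not yet written and of parity $1-i$, and only $0$s elsewhere. Return the $\mathrm{LLPO}$ answer unchanged.

* If a $1$ is written, the only $\mathrm{LLPO}$ answer is $i$, and $i\in F(q)$ by Fact 1.
* If no $1$ is ever written, then $U_0(q)$ and $U_1(q)$ are both nonempty. By Fact 2, both $1$ and $0$ lie in $F(q)$, so any answer is correct. $\blacksquare$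

**Example.** Take $F=\mathrm{LLPO}$ with the reduction of Theorem 1 and $q=0^\omega$. By the example after the definition of commitments, a $v$-homogeneous $E$ can commit only to $v$. Hence the sequence $d$ with constant value $1-i$ lies in $U_i(q)$: here $d^{-1}(i)=\emptyset$, which contains no set with two elements, and the subsets of $d^{-1}(1-i)$ that are $(1-i)$-homogeneous commit only to $1-i$. So neither event occurs, as must be the case: the $\mathrm{LLPO}$ instance written in Step 4 is $0^\omega$.

**Corollary 1.** $\mathrm{NON}\times\mathrm{LPO}\nleq_{\mathrm W}\mathrm{RT}^2_2$.

*Proof.* By Theorem 2 with $P=\mathrm{NON}$ it suffices to show $\mathrm{LPO}\nleq_{\mathrm W}\mathrm{LLPO}$. Suppose $K$ (forward) and $H$ (backward) witness such a reduction. Let $w=K(0^\omega)$, an instance of $\mathrm{LLPO}$. For each $i\in\mathrm{LLPO}(w)$, $H$ outputs $0$ on $(0^\omega,i)$ after reading only a finite prefix of $0^\omega$.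

If $w=0^\omega$, this applies to both $i=0$ and $i=1$. So for large $n$, on the input $0^n10^\omega$ both possible $\mathrm{LLPO}$ answers lead to output $0$. But $\mathrm{LPO}(0^n10^\omega)=1$. If $w$ contains a $1$, then by continuity, for large $n$, the same $1$ occurs in $K(0^n10^\omega)$. As this is an instance of $\mathrm{LLPO}$, it contains no other $1$, so the $\mathrm{LLPO}$ answer is the same as for $w$, and for large $n$ the output is again $0$, which is wrong. $\square$

## Two colours cannot serve three disjoint alternatives

For Theorem 3 the single instance $q$ is replaced by $q$ together with perturbations $q^s_t$ that agree with $q$ for a long time and then restrict the solutions to $S_t$. A reduction has to be prepared for each alternative $t\in T$ while it still sees only $q$. Lemma 5(ii) gives, for each $t$ separately, a string $d_t$ that is right for the perturbed instance. We record all of them at once, so a label is now a vector of bits indexed by $T$. Lemma 4 was stated for an arbitrary finite label set $L$ for this reason.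

*Proof of Theorem 3.* Suppose $\mathrm{NON}\times F\le_{\mathrm W}\mathrm{RT}^2_2$, and use the notation for commitments. Choose $p\in\{0,1\}^{\mathbb N}$ computing $q$, all $q^s_t$ and all $S_t$. Write $c=c_{p,q}$ and $L=\{0,1\}^T$.

**Step 1: the class $U$.** We collect the labellings that respect all alternatives. Let $U$ be the class of all $\lambda:\mathbb N\to L$ such that for all $t\in T$, all $v$, and all commitments $(E,m,a)$ with respect to $(p,q)$:
$$\text{if } E\text{ is } v\text{-homogeneous for }c\text{ and }\lambda(x)(t)=v\text{ for all }x\in E,\text{ then }a\in S_t.\tag{4}$$
Each instance of (4) concerns only $\lambda{\restriction}m$ and is decidable in $p$, so $U$ is a $\Pi^0_1(p)$ class.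

**Step 2: $U\neq\emptyset$.** Here the perturbed instances are used. By compactness it suffices to satisfy, for each $n$, the constraints (4) with $m\le n$. Fix $n$ and $t$. The map $(p,q)\mapsto c_{p,q}$ is continuous, and $q^s_t{\restriction}s=q{\restriction}s$, so for all large enough $s\ge n$ the colourings $c_{p,q^s_t}$ and $c$ agree on pairs from $[0,n)$. Fix such an $s$. As $q^s_t{\restriction}n=q{\restriction}n$, the commitments with $m\le n$ are the same for $(p,q^s_t)$ and for $(p,q)$. Since $q^s_t\le_{\mathrm T}p$, Lemma 5(ii) applies to $(p,q^s_t)$ and yields $d_t\in\{0,1\}^n$ such that every commitment $(E,m,a)$ with $m\le n$ and $E\subseteq d_t^{-1}(v)$ $v$-homogeneous has $a\in F(q^s_t)\subseteq S_t$. Do this for each $t\in T$ and put $\lambda(x)(t)=d_t(x)$ for $x<n$, with arbitrary values for $x\ge n$. All constraints with $m\le n$ hold.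

**Step 3: the colour $v(l)$.** We assign to each label a colour in which it cannot be followed. This is where the hypothesis on $a_0,a_1$ enters. For $l\in L$ and $v\in\{0,1\}$ let
$$A_v(l)=F(q)\cap\bigcap\{S_t:t\in T,\ l(t)=v\},$$
where an empty intersection of sets $S_t$ is read as $\mathbb N$. Suppose both $A_0(l)$ and $A_1(l)$ were nonempty, say $a_0\in A_0(l)$ and $a_1\in A_1(l)$. Then $a_0,a_1\in F(q)$, and each $S_t$ contains $a_{l(t)}$, against the hypothesis. So we can choose $v(l)$ with $A_{v(l)}(l)=\emptyset$.

**Step 4: condition (∗).** We check that Lemma 4 applies. Suppose $\lambda\in U$ and $\lambda(x)=l$ for all $x$ in an infinite $v(l)$-homogeneous set $H$. Some $(H\cap[0,m),m,a)$ is a commitment, with $a\in F(q)$. Let $t\in T$ with $l(t)=v(l)$. The set $E=H\cap[0,m)$ is $v(l)$-homogeneous and $\lambda(x)(t)=l(t)=v(l)$ for all $x\in E$, so $a\in S_t$ by (4). Hence $a\in A_{v(l)}(l)=\emptyset$, a contradiction.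

**Step 5: the contradiction.** Lemma 4 with $r=p$ gives an infinite $p$-computable $c$-homogeneous set. As $q\le_{\mathrm T}p$, this contradicts Lemma 5(i). $\blacksquare$

## Closed choice on three points, and two copies of $\mathrm{LLPO}$

For $k\ge1$, *closed choice* $\mathrm C_k$ is the problem in which a name enumerates the complement of a nonempty $A\subseteq\{0,\dots,k-1\}$, and the output is an element of $A$. Names may enumerate nothing for a while. For instance, a name for $\mathrm C_3$ that enumerates only $0$ and $2$ has the single solution $1$. We have $\mathrm C_2\equiv_{\mathrm W}\mathrm{LLPO}$: from an $\mathrm{LLPO}$ instance, enumerate $i$ into the complement when a $1$ appears at a position of parity $i$; from a $\mathrm C_2$ name, write $0$s until some $i$ is enumerated, then write a single $1$ at a fresh position of parity $i$. In both directions the solution sets are the same, so the answer is returned unchanged. So by Theorem 1, $\mathrm C_2$ can be added to $\mathrm{NON}$ below $\mathrm{RT}^2_2$.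

**Corollary 2.** $\mathrm{NON}\times\mathrm C_3\nleq_{\mathrm W}\mathrm{RT}^2_2$.

*Proof.* Let $q$ be the name enumerating nothing, so $F(q)=\{0,1,2\}$ for $F=\mathrm C_3$. Let $T=\{0,1,2\}$, let $q^s_t$ enumerate nothing for $s$ steps and then the two elements of $\{0,1,2\}$ different from $t$, and put $S_t=\{t\}$. Then $q^s_t{\restriction}s=q{\restriction}s$ and $F(q^s_t)=\{t\}=S_t$. Two numbers $a_0,a_1$ cannot meet the three disjoint sets $S_0,S_1,S_2$. Theorem 3 applies. $\square$

**Corollary 3.** $\mathrm{NON}\times(\mathrm{LLPO}\times\mathrm{LLPO})\nleq_{\mathrm W}\mathrm{RT}^2_2$.

*Proof.* Code the outputs $(a,b)\in\{0,1\}^2$ as four natural numbers, and let $F=\mathrm{LLPO}\times\mathrm{LLPO}$. Let $q$ be the name of $(0^\omega,0^\omega)$. For $t=(a,b)\in T=\{0,1\}^2$ let $q^s_t$ be the name of the pair whose components each have a single $1$, at a position $\ge s$ of parity $1-a$ in the first component and of parity $1-b$ in the second. Position $k$ of a component sits at position $2k$ or $2k+1$ of the interleaved name, so $q^s_t{\restriction}s=q{\restriction}s$. The first component has only the solution $a$ and the second only $b$, so $F(q^s_t)=\{(a,b)\}$; put $S_t=\{(a,b)\}$.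 Two elements cannot meet four disjoint singletons, and Theorem 3 applies. $\square$
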